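\title{Polynomial mixing time of the giant component of a sparse heavy-tailed random intersection graph}

\begin{abstract}
We study the lazy simple random walk on the giant component of an inhomogeneous random intersection graph with $n$ vertices and $\lfloor cn\rfloor$ features whose weights are Pareto with exponent $\beta\in(2,3)$. It was conjectured that the mixing time is $O(\log^2 n)$. We show that, with probability tending to one, the mixing time and the relaxation time are within constant factors of the size $S_{\max}$ of the largest feature, which is of order $n^{1/\beta}$, and that there is no cutoff. The lower bound comes from the clique formed by the heaviest feature. The upper bound combines an isoperimetric inequality that is sharp up to logarithms with a bound on the effective resistance between a large clique and any set of linear size.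
\end{abstract}

\section{Introduction}

\subsection{The model and the question}

Fix $c>0$ and $\beta\in(2,3)$. There are $n$ vertices, $[n]=\{1,\dots,n\}$, and $m=\lfloor cn\rfloor$ features. The features carry independent weights $W_1,\dots,W_m$ with $\mathbb P(W_j>y)=y^{-\beta}$ for $y\ge1$. Put
\[
x_j=W_j/\sqrt c,\qquad p_j=\min(1,x_j/n).
\]
Given the weights, each vertex selects each feature $j$ independently with probability $p_j$. Let $e_j\subset[n]$ be the set of vertices that select $j$, let $S_j=|e_j|$, and let $S_{\max}=\max_jS_j$. Two distinct vertices are adjacent in the random graph $G$ if some $e_j$ contains both. Thus $G$ is the simple graph obtained as the union of cliques on the sets $e_j$, and $x_j$ is the expected size of the $j$-th clique as long as $x_j\le n$. An event holds asymptotically almost surely (a.a.s.) if its probability tends to $1$ as $n\to\infty$.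

We take one fact from \cite{Koval}: a.a.s.\ $G$ has a unique giant component $\mathcal C_{\max}$, with $|\mathcal C_{\max}|=\gamma_0n(1+o(1))$ for a constant $\gamma_0\in(0,1)$. We use it only in the following form; the second inequality holds because a connected graph on $k$ vertices has at least $k-1$ edges:
\begin{equation}\label{eq:giant}
\text{a.a.s.}\qquad |\mathcal C_{\max}|\ge\tfrac12\gamma_0n+1,\qquad 2|E(\mathcal C_{\max})|\ge\gamma_0n .
\end{equation}

The lazy simple random walk $(X_t)_{t\ge0}$ on $\mathcal C_{\max}$ stays put with probability $1/2$ and otherwise moves to a uniformly chosen neighbor. Its transition matrix $P$ is reversible with respect to $\pi(v)=\deg(v)/(2|E(\mathcal C_{\max})|)$. With $\|\nu-\nu'\|_{\mathrm{TV}}=\frac12\sum_y|\nu(y)-\nu'(y)|$, set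
\[
d(t)=\max_{u}\|P^t(u,\cdot)-\pi\|_{\mathrm{TV}},\qquad t_{\mathrm{mix}}(\varepsilon)=\min\{t\ge0:d(t)\le\varepsilon\},
\]
and let $t_u(\varepsilon)$ be defined in the same way for the fixed starting vertex $u$. The eigenvalues $1=\lambda_1>\lambda_2\ge\cdots$ of $P$ are nonnegative, and the relaxation time is $t_{\mathrm{rel}}=1/(1-\lambda_2)$. There is \emph{cutoff} if $t_{\mathrm{mix}}(\varepsilon)/t_{\mathrm{mix}}(1-\varepsilon)\to1$ in probability for every $\varepsilon\in(0,1/2)$, that is, if $d(t)$ falls from near $1$ to near $0$ in a window much shorter than the mixing time.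

How large is $t_{\mathrm{mix}}(1/4)$? The graph is sparse: a vertex has expected degree at most $(n-1)\sum_j\mathbb Ep_j^2\le\mathbb EW_1^2=\beta/(\beta-2)$. In a sparse graph one first looks for a long thin piece attached to the bulk, since the lazy walk needs $2k^2$ steps on average to cross a path of length $k$ from end to end. Koval \cite{Koval} proved a lower bound with this scaling: a.a.s.\ $\mathcal C_{\max}$ contains a peripheral trap of depth $k(n)=\Theta(\log n)$, so that $t_{\mathrm{mix}}(1/4)=\Omega(k(n)^2)=\Omega(\log^2n)$, and from the deepest vertex $u$ of the trap $t_u(\varepsilon)-t_u(1-\varepsilon)\ge C_\varepsilon k(n)^2$ for $\varepsilon\in(0,1/2)$. It is conjectured in \cite{Koval} that the mixing time is $O(\log^2n)$, which together with the last estimate would preclude cutoff. The question is therefore whether there is a constant $C=C(c,\beta)$ with $t_{\mathrm{mix}}(1/4)\le C\log^2n$ a.a.s.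

\subsection{Results}

The answer is negative.

\begin{theorem}\label{thm:disproof}
For every $\varepsilon\in(0,1)$ and every $\omega(n)\to\infty$,
\[
\mathbb P\big(t_{\mathrm{mix}}(\varepsilon)\ge n^{1/\beta}/\omega(n)\big)\to1 .
\]
In particular $\mathbb P(t_{\mathrm{mix}}(1/4)\le C\log^2n)\to0$ for every $C<\infty$.
\end{theorem}

The order $n^{1/\beta}$ is the true one, and the intended conclusion of the conjecture, the absence of cutoff, holds all the same.

\begin{theorem}\label{thm:sharp}
There are constants $0<c_*<C_*<\infty$ depending only on $(c,\beta)$ such that a.a.s., simultaneously for all $\varepsilon\in(0,1/4]$,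
\[
c_*S_{\max}\log(1/\varepsilon)\le t_{\mathrm{mix}}(\varepsilon)\le C_*S_{\max}\log(1/\varepsilon),
\qquad
c_*S_{\max}\le t_{\mathrm{rel}}\le C_*S_{\max}.
\]
Moreover $\mathbb P(S_{\max}\le zn^{1/\beta})\to\exp(-c^{1-\beta/2}z^{-\beta})$ for $z>0$, so $t_{\mathrm{mix}}(1/4)$ is of exact order $n^{1/\beta}$ in probability. Consequently there is no cutoff: for $\varepsilon$ small and fixed, a.a.s.\ $t_{\mathrm{mix}}(\varepsilon)\ge2t_{\mathrm{mix}}(1/4)\ge2t_{\mathrm{mix}}(1-\varepsilon)$.
\end{theorem}

``Exact order in probability'' means that $t_{\mathrm{mix}}(1/4)/n^{1/\beta}$ and its reciprocal are both tight.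

\subsection{A clique with one exit per vertex}\label{sec:toy}

The mechanism is visible in a deterministic example. Let $K$ be a clique on $s$ vertices in a connected graph, and suppose that every vertex of $K$ has exactly one neighbor outside $K$. Each vertex of $K$ has degree $s$, so from anywhere in $K$ the lazy walk leaves $K$ in one step with probability exactly $1/(2s)$. For $u\in K$,
\[
d(t)\ge P^t(u,K)-\pi(K)\ge\Big(1-\frac1{2s}\Big)^t-\pi(K).
\]
If $\pi(K)$ is negligible, the walk cannot be $\varepsilon$-mixed before time about $2s\log(1/\varepsilon)$. This lower bound is linear in $s$, and it grows without bound as $\varepsilon\to0$ on the same scale $s$, which is the opposite of cutoff.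

The trap is fat rather than long, and heavy tails make it cheap. The expected number of features of weight above $y$ is about $cny^{-\beta}$, so the heaviest feature produces a clique of order $n^{1/\beta}$. A member of this clique has on average a bounded number of other neighbors, because $\mathbb EW_1^2<\infty$. The clique has order $n^{2/\beta}=o(n)$ edges, so its stationary mass vanishes. Both facts need $\beta>2$. Section~\ref{sec:disproof} turns this into a proof of Theorem~\ref{thm:disproof}.

Most of the paper proves that nothing is slower than this clique. Section~\ref{sec:walks} recalls the tools and ends with the plan of the upper bound, which is carried out in Sections~\ref{sec:sizes}--\ref{sec:final}. Logarithms are natural unless marked, $n$ is large, and $C$ denotes a constant depending only on $(c,\beta)$ that may change from line to line.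

\section{Tools}\label{sec:walks}

In this section $X$ is the lazy walk on a finite connected graph with vertex set $V$ and edge set $E$. For $K\subset V$ let $\mathrm{vol}(K)=\sum_{v\in K}\deg(v)$, so $\pi(K)=\mathrm{vol}(K)/(2|E|)$, and let $\partial K$ be the set of edges with exactly one endpoint in $K$.

\subsection{Mixing, relaxation and hitting}

We use four general facts.
\begin{itemize}
\item[(W1)] $d$ is nonincreasing, and $t_{\mathrm{mix}}(\varepsilon)\le\lceil\log_2(1/\varepsilon)\rceil\,t_{\mathrm{mix}}(1/4)$. (The function $\bar d(t)=\max_{u,v}\|P^t(u,\cdot)-P^t(v,\cdot)\|_{\mathrm{TV}}$ is submultiplicative and $d\le\bar d\le2d$, so $d(k\,t_{\mathrm{mix}}(1/4))\le2^{-k}$.)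
\item[(W2)] $1/t_{\mathrm{rel}}$ is the minimum, over nonconstant $f$, of $\frac1{4|E|}\sum_{\{u,v\}\in E}(f(u)-f(v))^2\big/\mathrm{Var}_\pi(f)$. Here $1/(4|E|)=\pi(u)P(u,v)$ for adjacent $u,v$.
\item[(W3)] $t_{\mathrm{mix}}(\varepsilon)\ge(t_{\mathrm{rel}}-1)\log\frac1{2\varepsilon}$ \cite[Theorem 12.5]{LP}.
\item[(W4)] Let $T_A=\min\{t\ge0:X_t\in A\}$. For each $\alpha_0\in(0,\frac12)$ there is $c_{\alpha_0}$ such that every lazy reversible finite chain satisfies $t_{\mathrm{mix}}(1/4)\le c_{\alpha_0}\max\{\mathbb E_uT_A:u\in V,\ \pi(A)\ge\alpha_0\}$ (Peres and Sousi \cite{PS}; see also Oliveira \cite{Oli}). We use $\alpha_0=1/4$.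
\end{itemize}

The lower bounds all come from one lemma, which replaces the exact exit probability $1/(2s)$ of Section~\ref{sec:toy} by the average $|\partial K|/(2\,\mathrm{vol}(K))$.

\begin{lemma}\label{lem:bottleneck}
Let $\emptyset\ne K\subsetneq V$. Then for all $t\ge0$
\[
d(t)\ge1-\frac{t\,|\partial K|}{2\,\mathrm{vol}(K)}-\pi(K),\qquad\text{and}\qquad t_{\mathrm{rel}}\ge\frac{2\,\mathrm{vol}(K)(1-\pi(K))}{|\partial K|}.
\]
\end{lemma}

\begin{proof}
Start the walk from $\pi$. For each $s\ge1$, $\mathbb P_\pi(X_{s-1}\in K,X_s\notin K)=|\partial K|/(4|E|)$. A walk that starts in $K$ and is outside $K$ at time $t$ makes such a step at some time $s\le t$, so $\mathbb P_\pi(X_0\in K,X_t\notin K)\le t|\partial K|/(4|E|)$. Dividing by $\pi(K)$ shows that the average of $P^t(u,V\setminus K)$ over $u$ drawn from $\pi(\cdot\,|\,K)$ is at most $t|\partial K|/(2\,\mathrm{vol}(K))$. Some $u\in K$ does at least as well, and $d(t)\ge P^t(u,K)-\pi(K)$. The second bound is (W2) with $f=1_K$, whose variance is $\pi(K)(1-\pi(K))$.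
\end{proof}

\subsection{The variable-speed walk and its Green function}

By (W4), an upper bound on mixing requires control of hitting times. The degrees in our graph range from $1$ to about $n^{1/\beta}$, and it pays to separate them from the geometry. Let $L$ be the graph Laplacian, $(Lf)(u)=\sum_{v\sim u}(f(u)-f(v))$, so that $\langle f,Lf\rangle=\sum_{\{u,v\}\in E}(f(u)-f(v))^2$ in the unweighted inner product. The \emph{variable-speed walk} $Y$ is the continuous-time chain with generator $-L$: at $v$ it waits an exponential time of rate $\deg(v)$ and jumps to a uniform neighbor. Let $\tau_A$ be its hitting time of $A$.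

For $\emptyset\neq A\subsetneq V$ let $L_A$ be the restriction of $L$ to $V\setminus A$. It is positive definite; its smallest eigenvalue $\lambda_A$ is the minimum of $\langle f,Lf\rangle/\|f\|_2^2$ over $f\neq 0$ vanishing on $A$. The Green function is $g_A=L_A^{-1}$, extended by $0$ when an argument lies in $A$. Since $g_A=\int_0^\infty e^{-tL_A}\,dt$, the number $g_A(u,y)$ is the expected time that $Y$, started at $u$, spends at $y$ before $\tau_A$. The strong Markov property at the first visit to $y$ gives $g_A(u,y)\le g_A(y,y)$. The number $g_A(y,y)$ is the effective resistance between $y$ and $A$ when every edge is a unit resistor. On $V\setminus A$ the matrix $I-P$ equals $\frac12L_A$ with row $u$ divided by $\deg(u)$; inverting and summing over $y$,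
\begin{equation}\label{eq:hit}
\mathbb E_uT_A=2\sum_y\deg(y)\,g_A(u,y).
\end{equation}
Also $\mathbb P_u(\tau_A>t)=\langle1_u,e^{-tL_A}1\rangle\le\sqrt{|V|}\,e^{-\lambda_At}$, and integrating $\min(1,\sqrt{|V|}e^{-\lambda_At})$ gives, for $8\le n$ and $|V|\le n$,
\begin{equation}\label{eq:tau}
\mathbb P_u(\tau_A>t)\le\sqrt n\,e^{-\lambda_At},\qquad\sum_yg_A(u,y)=\mathbb E_u\tau_A\le\frac{\frac12\log n+1}{\lambda_A}\le\frac{\log n}{\lambda_A}.
\end{equation}

Resistances are bounded by flows. A \emph{flow} is a function $\phi$ on oriented edges with $\phi(u,v)=-\phi(v,u)$; its divergence is $\mathrm{div}\,\phi(u)=\sum_{v\sim u}\phi(u,v)$ and its energy is $\mathcal E(\phi)=\sum_{\{u,v\}\in E}\phi(u,v)^2$. For $\nu:V\to\mathbb R$ put $\|\nu\|_A^2=\sum_{u,y}\nu(u)g_A(u,y)\nu(y)$. This is a seminorm, it ignores the values of $\nu$ on $A$, and $\|1_z\|_A^2=g_A(z,z)$.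

\begin{lemma}[Thomson's principle]\label{lem:thomson}
We have $\|\nu\|_A^2\le\|\nu\|_2^2/\lambda_A$, and $\|\nu\|_A^2\le\mathcal E(\phi)$ for every flow $\phi$ with $\mathrm{div}\,\phi=\nu$ on $V\setminus A$.
\end{lemma}

\begin{proof}
The first bound holds because the largest eigenvalue of $g_A$ is $1/\lambda_A$. For the second let $f=g_A\nu$, which vanishes on $A$ and has $Lf=\nu$ off $A$, so $\langle f,Lf\rangle=\langle f,\nu\rangle=\|\nu\|_A^2$. Summing by parts and using Cauchy--Schwarz,
\[
\|\nu\|_A^2=\sum_uf(u)\,\mathrm{div}\,\phi(u)=\sum_{\{u,v\}\in E}\phi(u,v)(f(u)-f(v))\le\sqrt{\mathcal E(\phi)}\,\|\nu\|_A.\qedhere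
\]
\end{proof}

\subsection{Plan of the upper bound}\label{sec:plan}

Return to the clique $K$ of Section~\ref{sec:toy} and let $A=V\setminus K$. Then $L_A=(s+1)I-J$ with $J$ the all-ones matrix, and $J^2=sJ$ gives $g_A=(I+J)/(s+1)$. Every entry of $g_A$ is of order $1/s$: the $s$ exits act in parallel. The variable-speed walk spends total time $\sum_yg_A(u,y)=1$ in $K$, and \eqref{eq:hit} converts this into $\mathbb E_uT_A=2s$, the mean of the geometric exit time.

In the random graph $A$ is an arbitrary set with $\pi(A)\ge1/4$, possibly far from $K$, and there are many large cliques. We split the sum \eqref{eq:hit}. Call a feature big if its size is at least $n^{1/\beta}\log^{-8}n$. A vertex in no big feature has degree smaller than $S_{\max}$ by a power of $\log n$, so for these vertices a polylogarithmic bound on $\mathbb E_u\tau_A$ is enough; it follows from an isoperimetric inequality (Section~\ref{sec:iso}). For vertices in big features no logarithm may be lost. We show that $g_A(y,y)\le C/s$ on a big feature of size $s$, as in the example (Section~\ref{sec:resistance}), and that $Y$ meets only a bounded expected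 number of big features before it hits $A$ (Section~\ref{sec:final}).

We shall also use Chernoff's bounds, $\mathbb P(N\le(1-\delta)\mathbb EN)\le e^{-\delta^2\mathbb EN/2}$ and $\mathbb P(N\ge(1+\delta)\mathbb EN)\le e^{-\delta^2\mathbb EN/3}$ for binomial $N$ and $\delta\in(0,1]$, and the Efron--Stein inequality $\mathrm{Var}(X)\le\frac12\sum_j\mathbb E(X-X^{(j)})^2$ for a function $X$ of independent variables, where $X^{(j)}$ is $X$ with the $j$-th variable resampled.

\section{Escape from the heaviest feature}\label{sec:disproof}

\begin{proof}[Proof of Theorem~\ref{thm:disproof}]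
Replacing $\omega$ by $\min(\omega,\log n)$ strengthens the claim, so assume $\omega\le\log n$. Let $j^*$ be the almost surely unique index of maximal weight, $x=x_{j^*}$, $K=e_{j^*}$, and let $G^-$ be the graph built from the features other than $j^*$.

\emph{Weights.} We have $\mathbb P(W_{j^*}\le n^{1/\beta}\omega^{-1/4})=(1-\omega^{\beta/4}/n)^m\to0$ and $\mathbb P(W_{j^*}>n^{1/\beta}\omega^{1/4})\le m\,\omega^{-\beta/4}/n\to0$. By the law of large numbers, a.a.s.\ $\sum_jW_j^2\le2cn\,\mathbb EW_1^2$. Condition on weights with these three properties. Then $x\to\infty$, $p_{j^*}=x/n<1$, and $K$ is independent of $G^-$, each vertex lying in $K$ independently with probability $x/n$. By Chernoff's bounds, a.a.s.\ $x/2\le|K|\le2x$.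

\emph{Boundary.} An edge with exactly one endpoint in $K$ is not produced by $j^*$, so $|\partial K|\le\sum_{v\in K}\deg_{G^-}(v)$. By independence the right side has conditional mean at most
\[
n\cdot\frac xn\cdot n\sum_jp_j^2\le x\sum_j\frac{W_j^2}{cn}\le2x\,\mathbb EW_1^2,
\]
and Markov's inequality gives $|\partial K|\le\omega^{1/4}x$ a.a.s.

\emph{The clique lies in the giant.} Suppose \eqref{eq:giant} holds and $K\cap\mathcal C_{\max}=\emptyset$. Then no edge at a vertex of $\mathcal C_{\max}$ comes from $j^*$, so $\mathcal C_{\max}$ is a component of $G^-$ with at least $\gamma_0n/2$ vertices that misses $K$. The graph $G^-$ has at most $2/\gamma_0$ components of that size, and given $G^-$ the set $K$ misses each with probability at most $(1-x/n)^{\gamma_0n/2}\le e^{-\gamma_0x/2}\to0$. So a.a.s.\ $K$ meets $\mathcal C_{\max}$, and being a clique it is contained in it.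

\emph{Conclusion.} We have $x^2/8\le|K|(|K|-1)\le\mathrm{vol}(K)\le|K|^2+|\partial K|\le4x^2+\omega^{1/4}x$. Since $x^2\le n^{2/\beta}\omega^{1/2}/c=o(n)$, \eqref{eq:giant} gives $\pi(K)\to0$. For $t\le n^{1/\beta}/\omega$, using $x\ge n^{1/\beta}\omega^{-1/4}/\sqrt c$,
\[
\frac{t\,|\partial K|}{2\,\mathrm{vol}(K)}\le\frac{4t\,\omega^{1/4}}x\le4\sqrt c\,\omega^{-1/2}\to0 .
\]
By Lemma~\ref{lem:bottleneck}, a.a.s.\ $d(t)\ge1-o(1)>\varepsilon$ for all such $t$. The last assertion follows with $\omega=\log n$, since $n^{1/\beta}/\log n$ exceeds $C\log^2n$ for large $n$.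
\end{proof}

\begin{remark}
The proof does not use $\beta<3$; it works for every $\beta>2$, given \eqref{eq:giant}. For $\beta\le2$ both $\mathbb EW_1^2<\infty$ and $n^{2/\beta}=o(n)$ fail, and the argument gives neither a small boundary nor a small mass.
\end{remark}

\section{Sizes of the features and first properties}\label{sec:sizes}

Given the weights and the sizes, the sets $e_j$ are independent and $e_j$ is uniform among the $S_j$-subsets of $[n]$. This law does not involve the weights, so it is also the law given the sizes alone. We record what we need about the sizes and then condition on them.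

\subsection{The sizes}

For each $n$ the $S_j$ are i.i.d., and they converge in law to a variable $\tilde S$ that is Poisson with mean $x_1$ given $x_1$. Let $\kappa=1+\beta/2$, so $2<\kappa<\min(\beta,3)$. The $k$-th factorial moment of $S_1$ given $x_1$ is at most $x_1^k$, so $\mathbb E[S_1^3|x_1]\le x_1^3+3x_1^2+x_1\le(1+x_1)^3$ and by Jensen's inequality $\mathbb E[S_1^\kappa|x_1]\le(1+x_1)^\kappa$. Hence $\sup_n\mathbb ES_1^\kappa<\infty$, and likewise $\mathbb E\tilde S^\kappa<\infty$. It follows that
\begin{equation}\label{eq:lln}
\frac1n\sum_jf(S_j)\to c\,\mathbb Ef(\tilde S)\quad\text{in probability whenever }|f(s)|\le s^2 .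
\end{equation}
Indeed, for fixed $R$ the part of the sum with $S_j\le R$ has variance at most $cR^4/n$ and mean tending to $c\,\mathbb E[f(\tilde S);\tilde S\le R]$, while the rest has first absolute moment at most $cR^{2-\kappa}\sup_n\mathbb ES_1^\kappa$.

The quantity $\frac1n\sum_jS_j(S_j-1)$ is the mean number of neighbors, counted with multiplicity, that a vertex acquires through its features: the branching factor of the local exploration. Its limit is $c\,\mathbb E\tilde S(\tilde S-1)=c\,\mathbb Ex_1^2=\beta/(\beta-2)$, which exceeds $3$ because $\beta<3$. This margin lets us discard large features and still branch at rate above $2$. Fix integers $M,M'$ and a number $a$ with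
\[
c\,\mathbb E[\tilde S(\tilde S-1);\tilde S\le M]>\frac52,\qquad c\,\mathbb E[\tilde S^2;\tilde S>M']<\frac{\gamma_0}8,\qquad\frac1{\beta(\beta-1)}<a<\frac1\beta;
\]
the interval for $a$ is nonempty because $\beta>2$. Put $b_n=n^{1/\beta}\log^{-8}n$. A feature is \emph{small} if its size is in $[2,M]$ and \emph{big} if its size is at least $b_n$; $\mathcal B$ is the set of big features.

\begin{lemma}\label{lem:sizes}
There are constants $\Lambda\ge1$ and $c_1>0$ such that a.a.s.\ the sizes $(s_j)=(S_j)$ satisfy:
\begin{itemize}
\item[(F1)] $\sum_js_j\le\sum_js_j^2\le\Lambda n$;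
\item[(F2)] $\mu:=\frac1n\sum_{j\text{ small}}s_j(s_j-1)\in[5/2,\Lambda]$;
\item[(F3)] at least $c_1n$ features have size $2$;
\item[(F4)] $n^{1/\beta}/\log n\le S_{\max}\le n^{1/\beta}\log n$;
\item[(F5)] $|\mathcal B|\le\log^{25}n$;
\item[(F6)] $\sum_js_j1\{s_j\ge n^a\}\le n^{1-a(\beta-1)}\log n$;
\item[(F7)] $\sum_js_j^21\{s_j>M'\}\le\gamma_0n/8$.
\end{itemize}
Moreover $\mathbb P(S_{\max}\le zn^{1/\beta})\to\exp(-c^{1-\beta/2}z^{-\beta})$ for $z>0$.
\end{lemma}

\begin{proof}
(F1), (F2), (F3) and (F7) follow from \eqref{eq:lln}, with $\Lambda>c\,\mathbb E\tilde S^2$ and $c_1<c\,\mathbb P(\tilde S=2)$. For the rest fix $\delta\in(0,\frac12]$. A.a.s.\ $\max_jx_j\le n$, and then Chernoff's bounds and a union bound over the $m$ features show that a.a.s.\ $S_j\in[(1-\delta)x_j,(1+\delta)x_j]$ whenever $x_j\ge\log^2n$, and $S_j\le2\log^2n$ otherwise. We have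
\[
\mathbb P\big(\max_jx_j\le zn^{1/\beta}\big)=\big(1-(\sqrt c\,z)^{-\beta}/n\big)^m\to\exp\big(-c(\sqrt c\,z)^{-\beta}\big).
\]
In particular $\max_jx_j\geq n^{1/(2\beta)}$ a.a.s., so $S_{\max}/\max_jx_j\in[1-\delta,1+\delta]$ a.a.s.\ for each $\delta$. This gives the limit law, and (F4) follows from it. On the same event, $S_j\ge b_n$ forces $x_j\ge b_n/2$, and $S_j\ge n^a$ forces $S_j\le2x_j$ and $x_j\ge n^a/2$. The expected number of $j$ with $x_j\ge b_n/2$ is at most $Cnb_n^{-\beta}=C\log^{8\beta}n$ with $8\beta<24$, and $\mathbb E\sum_j2x_j1\{x_j\ge n^a/2\}\le Cn^{1-a(\beta-1)}$. Markov's inequality gives (F5) and (F6).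
\end{proof}

\paragraph{Convention.} From now on we condition on sizes $(s_j)$ satisfying (F1)--(F7). Every probability estimate below is uniform over such sizes, so an event shown to be likely is likely without conditioning. Statements about $\mathcal C_{\max}$ are deduced deterministically from such events together with \eqref{eq:giant}. Features of size at most $1$ create no edge and are ignored; sums over $e$ run over the remaining features, counted by index. Let $N_v$ be the number of these features that contain $v$.

\subsection{Elementary properties of the graph}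

If $K$ is a uniform $s$-subset of $[n]$, the indicators $1\{v\in K\}$ have covariance $\frac{s(s-1)}{n(n-1)}-\frac{s^2}{n^2}\le0$, so
\begin{equation}\label{eq:negcor}
\mathrm{Var}\Big(\sum_{v\in K}a_v\Big)\le\frac sn\sum_va_v^2\qquad\text{for all }a_v\ge0 .
\end{equation}

\begin{lemma}\label{lem:graph}
There are constants $\Lambda_2<\infty$ and $\alpha>0$ such that a.a.s.:
\begin{itemize}
\item[(G1)] every pair of vertices lies in at most two features;
\item[(G2)] $N_v\le\log n$ for all $v$, and $\sum_vN_v^2\le\Lambda_2n$;
\item[(G3)] no vertex of a big feature lies in another feature of size at least $n^a$; in particular big features are pairwise disjoint;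
\item[(G4)] every $A\subset\mathcal C_{\max}$ with $\pi(A)\ge1/4$ has $|A|\ge\alpha n$;
\item[(G5)] the feature $K$ of size $S_{\max}$ with the smallest index has $|\partial K|\le2\Lambda S_{\max}$.
\end{itemize}
\end{lemma}

\begin{proof}
(G1) A given pair lies in $e_j$ with probability at most $s_j^2/n^2$, so the expected number of pairs lying in three features is at most $n^2(\sum_js_j^2/n^2)^3\le\Lambda^3/n$.

(G2) The events $\{v\in e_j\}$ are independent with total probability at most $\Lambda$, so $\mathbb P(N_v\ge k)\le\Lambda^k/k!\le(e\Lambda/k)^k$, which is $o(1/n)$ for $k=\lceil\log n\rceil$. Next, $\sum_vN_v^2\le\Lambda n+2\sum_{j<j'}|e_j\cap e_{j'}|$. The last sum has mean at most $\frac12\Lambda^2n$. Its terms are pairwise uncorrelated: terms with disjoint index pairs are independent, and two terms sharing the index $j$ are independent given $e_j$, with conditional means $s_js_{j'}/n$ that do not depend on $e_j$. For the same reason and by \eqref{eq:negcor}, each term has variance at most $s_js_{j'}/n$. The sum has variance $O(n)$, and Chebyshev's inequality gives the claim with $\Lambda_2=\Lambda+\Lambda^2+1$.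

(G3) By (F4)--(F6) the expected number of triples $(i,j,v)$ with $i$ big, $j\ne i$, $s_j\ge n^a$ and $v\in e_i\cap e_j$ is at most $\sum_{i,j}s_is_j/n\le n^{1/\beta-a(\beta-1)}\log^{27}n$, which tends to $0$ as $a>1/(\beta(\beta-1))$. Also $b_n\ge n^a$ as $a<1/\beta$.

(G4) By \eqref{eq:giant}, $\deg(v)\le\sum_{e\ni v}|e|$, (F7), Cauchy--Schwarz and (G2),
\[
\frac{\gamma_0n}4\le\sum_{v\in A}\deg(v)\le\sum_{s_j>M'}s_j^2+M'\sum_{v\in A}N_v\le\frac{\gamma_0n}8+M'\sqrt{|A|\Lambda_2n},
\]
so $\alpha=\gamma_0^2/(64M'^2\Lambda_2)$ works.

(G5) Write $S=S_{\max}$. By (F4) $K$ is big. Let $a_v=\sum(|e|-1)$ over the features $e\ni v$ other than $K$ with $|e|<n^a$. On (G3), $|\partial K|\le\sum_{v\in K}a_v$. The $a_v$ are determined by the other features, $\sum_va_v\le\Lambda n$, and a.a.s.\ $\max_va_v\le n^a\log n$ by (G2). Given the other features with this property, $K$ is a uniform $S$-subset, so $\sum_{v\in K}a_v$ has mean at most $\Lambda S$ and, by \eqref{eq:negcor}, variance at most $\Lambda Sn^a\log n=o(S^2)$. Chebyshev's inequality finishes the proof.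
\end{proof}

\section{Isoperimetry and the Dirichlet eigenvalue}\label{sec:iso}

The goal of this section is $\lambda_A\ge c_2/\log^4n$ for all sets $A$ of linear size. We measure boundaries at the level of features. A feature is \emph{cut} by $U\subset[n]$ if it meets both $U$ and its complement, and
\[
b(U)=\sum_e\min\big(|e\cap U|,|e\setminus U|\big).
\]
In the bipartite graph joining vertices to their features, $b(U)$ is the smallest number of edges cut when each feature is placed on the side of $U$ or on the other side. It is also the number of vertices one has to name in order to say how $U$ splits the features it cuts, and this makes a union bound possible.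

\subsection{Sets of small linear size: exploration with advice}

A direct union bound over connected sets $U$ of size $k$ is hopeless, since one large clique already contains $\binom sk$ of them. But a connected set with small $b(U)$ has a short description: explore the graph from a vertex of $U$, and whenever a cut feature appears, consult a list that tells which members to keep. We bound the probability that an exploration with a \emph{fixed} list stops after $k$ steps and then sum over lists.

An \emph{advice} is a list of triples $(i,\text{flag},w)$ with $1\le i\le cn$, flag $\in\{\text{in},\text{out}\}$ and $w\in[n]$, in which triples with the same $i$ have the same flag. The exploration from $v$ starts with the queue $(v)$; a vertex is \emph{discovered} once it has entered the queue. At step $t$ remove the first vertex $u_t$ from the queue and reveal, in index order and with all their members, the features containing $u_t$ that have not been revealed yet. When the $i$-th feature of the whole exploration is revealed, append to the queue its undiscovered members, with the following exceptions: if triples $(i,\text{out},w)$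 are present, omit the listed $w$; if triples $(i,\text{in},w)$ are present, append only the listed $w$. The exploration stops when the queue is empty, so the number of steps equals the number of discovered vertices.

\begin{lemma}\label{lem:encode}
If $G[U]$ is connected and $v\in U$, there is an advice with $b(U)$ triples for which the exploration from $v$ discovers exactly $U$.
\end{lemma}

\begin{proof}
Run the exploration appending, from each revealed feature $e$, the undiscovered members of $e\cap U$. Only vertices of $U$ are discovered. If $u$ is discovered and $u'\in U$ is adjacent to $u$ through a feature $e$, then $e$ is revealed no later than the step that processes $u$, and at that moment $u'$ is discovered. By connectedness all of $U$ is discovered, and every feature meeting $U$ is revealed. If the $i$-th revealed feature $e$ is cut, list its smaller side: the triples $(i,\text{in},w)$, $w\in e\cap U$, or $(i,\text{out},w)$, $w\in e\setminus U$. If it is not cut, then $e\subset U$ and no triple is needed. The list has $b(U)$ triples and reproduces the run.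
\end{proof}

Small features alone offer about $\mu\ge2$ new vertices per step, while an exploration that stops after $k$ steps has accepted fewer than one per step. An advice of length $k/(8M)$ can withhold at most $k/8$ of them, so stopping requires a large deviation. The next lemma will also be applied to a subfamily of the features, so we state its hypothesis separately:
\begin{itemize}
\item[(H)] the features are independent uniform subsets of $[n]$ of given sizes $s_j\ge2$, with $\sum_js_j\le\Lambda n$ and $\frac1n\sum_{s_j\le M}s_j(s_j-1)\ge2$.
\end{itemize}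

\begin{lemma}\label{lem:explore}
Let $\theta=1/(4M)$. There is $\delta_1\in(0,\frac12]$ depending only on $\Lambda,M$ such that under {\rm(H)}, for every $v$, every $1\le k\le\delta_1n$ and every fixed advice with at most $k/(8M)$ triples, the exploration from $v$ stops after exactly $k$ steps with probability at most $3e^{-\theta k/4}$. In particular the component of $v$ has exactly $k$ vertices with probability at most $3e^{-\theta k/4}$.
\end{lemma}

\begin{proof}
Let $\Omega_k$ be the event in question, $F_t$ the number of features revealed in the first $t$ steps, and $\xi_t=\sum(s_j-1)$ over the small features revealed at step $t$. Let $N_{\mathrm{old}}$ be the number of pairs $(e,w)$ where $e$ is a small feature revealed at some step $t$ and $w\in e\setminus\{u_t\}$ is already discovered when $e$ is revealed. Each member counted in $\sum_t\xi_t$ is appended, old, or withheld by the advice; withholding occurs only in features that have a triple, at most $M$ times in each small one. So on $\Omega_k$ we have $\sum_{t\le k}\xi_t\le(k-1)+N_{\mathrm{old}}+k/8$. With $C_0=4\Lambda+1$, one of the following holds on $\Omega_k$: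
\[
\text{(i) }F_k>C_0k;\qquad\text{(ii) }F_k\le C_0k,\ N_{\mathrm{old}}\ge\tfrac k8;\qquad\text{(iii) }F_k\le C_0k,\ \textstyle\sum_{t\le k}\xi_t\le\tfrac54k .
\]
The history before step $t$ specifies the revealed features, hence $u_t$, and says of each unrevealed feature only that it avoids $u_1,\dots,u_{t-1}$. So the unrevealed $e_j$ are conditionally independent uniform $s_j$-subsets of $[n]\setminus\{u_1,\dots,u_{t-1}\}$, and each contains $u_t$ with probability $q_j=s_j/(n-t+1)\in[s_j/n,2s_j/n]$ for $t\le k\le n/2$.

(i) Given the history, $\mathbb E\,e^{F_t-F_{t-1}}=\prod_j(1+(e-1)q_j)\le e^{2(e-1)\Lambda}\le e^{4\Lambda}$; after the exploration stops the increment is $0$. Hence $\mathbb P(F_k>C_0k)\le e^{4\Lambda k-C_0k}=e^{-k}$.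

(ii) At step $t$, first reveal which features contain $u_t$ and then their other members, one feature at a time; these form independent uniform $(s_j-1)$-subsets of $[n]\setminus\{u_1,\dots,u_t\}$. Let $\chi_i=1$ if the $i$-th feature is revealed within $k$ steps, is small, is revealed when at most $k$ vertices are discovered, and contains a discovered vertex other than $u_t$. Given everything seen before its members, $\chi_i=1$ with probability at most $Mk/(n-k)\le2M\delta_1$. On $\Omega_k$ and (ii), at least $k/(8M)$ of the $\chi_i$ with $i\le C_0k$ equal $1$. A union bound over the set of such $i$ gives probability at most $2^{C_0k}(2M\delta_1)^{k/(8M)}\le e^{-k}$ for $\delta_1$ small.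

(iii) For $0\le y\le\theta M=\frac14$ we have $1-e^{-y}\ge y-y^2/2\ge\frac78y$. If step $t\le k$ takes place and $F_{t-1}\le C_0k$, the revealed small features account for at most $C_0\delta_1M^2$ of the sum in (H), so given the history
\[
\mathbb E\,e^{-\theta\xi_t}\le\exp\Big(-\sum_{\text{small, unrevealed}}\frac{s_j}n\cdot\frac78\theta(s_j-1)\Big)\le\exp\Big(-\frac74\theta+C_0\delta_1M^2\theta\Big)\le e^{-\frac32\theta}
\]
once $C_0\delta_1M^2\le\frac14$. The product over $t\le k$ of the factors $e^{-\theta\xi_t+\frac32\theta}$, with factor $1$ for the steps not of this kind, has mean at most $1$, and on $\Omega_k$ and (iii) it is at least $e^{-\frac54\theta k+\frac32\theta k}=e^{\theta k/4}$. So this case has probability at most $e^{-\theta k/4}$.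

The three bounds add up to at most $3e^{-\theta k/4}$. With the empty advice the exploration discovers the component of $v$.
\end{proof}

\begin{proposition}\label{prop:smallsets}
There are constants $\varepsilon_1,C_1>0$ such that a.a.s.\ every $U$ with $G[U]$ connected and $C_1\log n\le|U|\le\delta_1n$ satisfies $b(U)\ge\varepsilon_1|U|/\log n$.
\end{proposition}

\begin{proof}
Let $\varepsilon_1=\theta/24$ and $C_1=16/\theta$. If $U$ of size $k$ violates the bound, then by Lemma~\ref{lem:encode} some exploration with at most $b_0=\lfloor\varepsilon_1k/\log n\rfloor\le k/(8M)$ triples stops after exactly $k$ steps. There are $n$ starting vertices and at most $(2cn^2+1)^{b_0}\le n^{3b_0}\le e^{\theta k/8}$ such advices. By (F1), (F2) and Lemma~\ref{lem:explore}, the failure probability is at most $\sum_{k\ge C_1\log n}3n\,e^{-\theta k/8}=O(1/n)$.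
\end{proof}

The factor $1/\log n$ is the price of the triples: each costs $n^3$ in the union bound.

\subsection{Sets of linear size: sprinkling}

For large $k$ the exploration keeps running into discovered vertices, and step (ii) above breaks down. A union bound over all $2^n$ sets is too expensive. Instead we set aside a small fraction of the features of size $2$. If $U$ cuts few features, then after deleting these, most of $U$ is a union of components of size at least $\ell$ of what remains, and there are only $e^{O(n/\ell)}$ such unions. The reserved pairs, being independent of this structure, must join $U$ to its complement many times.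

\begin{lemma}\label{lem:sprinkle}
For every $\delta>0$ there is $\varepsilon_2>0$ such that a.a.s.\ the following holds. Let $V_\infty$ be the union of the components of $G$ of size at least $\delta n$. Every $U\subset V_\infty$ with $|U|\ge\delta n$ and $|V_\infty\setminus U|\ge\delta n$ cuts at least $\varepsilon_2n$ features.
\end{lemma}

\begin{proof}
Constants are chosen in the order $\ell_0,\eta,\ell,\varepsilon_2$, with $\eta\le1/(8c)$ and $\ell\ge\ell_0$. Color each feature of size $2$ red, independently, with probability $\eta$. By (F3) and Chernoff's bounds the number $N$ of red features a.a.s.\ satisfies $\eta c_1n/2\le N\le2\eta cn$; condition on such a coloring. Let $H$ be the family of all features and $H_1$ the family of non-red ones. Since $\frac52-2N/n\ge\frac52-4\eta c\ge2$, the family $H_1$ satisfies (H). Given $H_1$, the red features are independent uniform pairs.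

For a family $H'$ let $n_\ell(H')$ be the number of vertices in components of size at least $\ell$ of the graph it generates. Removing a feature $e$ lowers $n_\ell$ by at most $|e|\ell$: a component that is changed by the removal contains a member of $e$, so there are at most $|e|$ new components of size less than $\ell$.

\emph{Removing the red pairs loses few vertices.} Let $X=n_\ell(H)-n_\ell(H_1)$, the number of $v$ whose component has size at least $\ell$ in $H$ but not in $H_1$. For such $v$, either its $H_1$-component has size in $[\ell_0,\ell)$, or it has size less than $\ell_0$ and meets a red pair, which has conditional probability at most $N\cdot2\ell_0/n\le4\eta c\ell_0$. By Lemma~\ref{lem:explore} for $H_1$,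
\[
\mathbb EX\le n\Big(\sum_{k\ge\ell_0}3e^{-\theta k/4}+4\eta c\ell_0\Big)\le\frac{\delta n}8
\]
for $\ell_0$ large and then $\eta$ small, whatever the constant $\ell\ge\ell_0$. Resampling $e_j$ changes each of $n_\ell(H)$, $n_\ell(H_1)$ by at most $s_j\ell$, since both the old and the new value lie within $s_j\ell$ above the value without $e_j$. By Efron--Stein $\mathrm{Var}X\le2\ell^2\sum_js_j^2=O(n)$, so a.a.s.\ $X\le\delta n/4$.

\emph{Structure of a violation.} Suppose $X\le\delta n/4$ and $U$ violates the claim. Let $U'=V_\infty\setminus U$, let $\mathcal D$ be the set of features cut by $U$, $|\mathcal D|<\varepsilon_2n$, and let $\mathcal D_1=\mathcal D\cap H_1$. Deleting $\mathcal D_1$ from $H_1$ lowers $n_\ell$ by at most $\ell\sum_{e\in\mathcal D}|e|\le\ell\sqrt{|\mathcal D|\Lambda n}\le\ell\sqrt{\varepsilon_2\Lambda}\,n\le\delta n/4$ for $\varepsilon_2$ small. Every vertex of $V_\infty$ is counted in $n_\ell(H)$, so all but at most $\delta n/2$ vertices of $V_\infty$ lie in components of $H_1\setminus\mathcal D_1$ of size at least $\ell$. Such a component lies inside $U$ or inside $U'$, because it is contained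 in $V_\infty$ and its features are not cut. So there are disjoint unions $Q\subset U$, $Q'\subset U'$ of components of $H_1\setminus\mathcal D_1$ of size at least $\ell$ with $|Q|,|Q'|\ge\delta n/2$. A red pair joining $Q$ to $Q'$ is cut by $U$, so there are fewer than $\varepsilon_2n$ of them.

\emph{Union bound.} Given $H_1$, there are at most $\sum_{i\le\varepsilon_2n}\binom mi\le(ec/\varepsilon_2)^{\varepsilon_2n}$ choices of $\mathcal D_1$ (for $\varepsilon_2\le c$), and then at most $3^{n/\ell}$ choices of $(Q,Q')$. For fixed $(Q,Q')$ each red pair joins them with probability $|Q||Q'|/\binom n2\ge\delta^2/2$. If $\varepsilon_2\le\eta c_1\delta^2/8$, then $\varepsilon_2n\le N\delta^2/4$, and Chernoff's bound gives probability at most $e^{-N\delta^2/16}\le e^{-\eta c_1\delta^2n/32}$. Choose $\ell$ with $(\log3)/\ell<\eta c_1\delta^2/100$ and then $\varepsilon_2$ with $\varepsilon_2\log(ec/\varepsilon_2)<\eta c_1\delta^2/100$. Since $\frac2{100}<\frac1{32}$, the union bound tends to $0$.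
\end{proof}

Fix $\delta=\min(\delta_1,\alpha,\gamma_0/4)$ and the corresponding $\varepsilon_2$.

\begin{corollary}\label{cor:unique}
A.a.s.\ $V_\infty=\mathcal C_{\max}$, every component of size at least $C_1\log n$ equals $\mathcal C_{\max}$, and $e_i\subset\mathcal C_{\max}$ for all $i\in\mathcal B$.
\end{corollary}

\begin{proof}
A component $U$ cuts no feature. By Proposition~\ref{prop:smallsets} it has fewer than $C_1\log n$ or more than $\delta n$ vertices. By Lemma~\ref{lem:sprinkle} at most one component has $\delta n$ vertices or more, and by \eqref{eq:giant} $\mathcal C_{\max}$ is one. A big feature is a clique with more than $C_1\log n$ vertices.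
\end{proof}

\subsection{A Cheeger inequality for features}

\begin{proposition}\label{prop:eigen}
There is $c_2>0$ such that a.a.s.\ $\lambda_A\ge c_2/\log^4n$ for every $A\subsetneq\mathcal C_{\max}$ with $|A|\ge\alpha n$, where $\lambda_A$ refers to the graph $\mathcal C_{\max}$.
\end{proposition}

\begin{proof}
\emph{Isoperimetric inequality.} Let $\nu(U)=\sum_{v\in U}N_v$ and $h=\min(1/C_1,\varepsilon_1,\varepsilon_2/\Lambda)/\log^2n$. We claim $b(U)\ge h\,\nu(U)$ for all $U\subset\mathcal C_{\max}\setminus A$. A feature meets at most one component of $G[U]$, since $e\cap U$ is a clique; hence $b$ and $\nu$ are additive over these components and we may assume $G[U]$ connected and nonempty. If $|U|<C_1\log n$, some edge of $\mathcal C_{\max}$ leaves $U$, so $b(U)\ge1$, while $\nu(U)\le C_1\log^2n$ by (G2). If $C_1\log n\le|U|\le\delta n$, Proposition~\ref{prop:smallsets} and (G2) give $b(U)\ge\varepsilon_1|U|/\log n\ge\varepsilon_1\nu(U)/\log^2n$. If $|U|>\delta n$, then $|\mathcal C_{\max}\setminus U|\ge|A|\ge\delta n$, so Lemma~\ref{lem:sprinkle} and Corollary~\ref{cor:unique} give $b(U)\ge\varepsilon_2n\ge\varepsilon_2\nu(U)/\Lambda$.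

\emph{From isoperimetry to the eigenvalue.} Let $f$ vanish on $A$. Replacing $f$ by $|f|$ does not increase $\langle f,Lf\rangle$, so let $f\ge0$. For a feature $e\subset\mathcal C_{\max}$ let $\bar f_e$ be the mean of $f$ on $e$; it plays the role of the value of $f$ at the node $e$ of the bipartite graph. By (G1) each edge comes from at most two features, and $|e|\ge2$, so
\[
\langle f,Lf\rangle\ge\frac12\sum_e\sum_{\{u,v\}\subset e}(f(u)-f(v))^2=\frac12\sum_e|e|\sum_{v\in e}(f(v)-\bar f_e)^2\ge\sum_e\sum_{v\in e}(f(v)-\bar f_e)^2=:\mathcal E_0 .
\]
Let $U_t=\{f>t\}\subset\mathcal C_{\max}\setminus A$ and $B=\sum_vN_vf(v)^2$. The number of $v\in e$ with $1\{f(v)>t\}\ne1\{\bar f_e>t\}$ is $|e\setminus U_t|$ or $|e\cap U_t|$, and $|y^2-z^2|=\int_0^\infty2t\,|1\{y>t\}-1\{z>t\}|\,dt$ for $y,z\ge0$. Therefore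
\[
\sum_e\sum_{v\in e}|f(v)^2-\bar f_e^2|\ge\int_0^\infty2t\,b(U_t)\,dt\ge h\int_0^\infty2t\,\nu(U_t)\,dt=hB .
\]
By Cauchy--Schwarz the left side is at most $\sqrt{\mathcal E_0}\,\big(\sum_e\sum_{v\in e}(f(v)+\bar f_e)^2\big)^{1/2}$, and the last sum is at most $4B$ because $|e|\bar f_e^2\le\sum_{v\in e}f(v)^2$. Hence $\mathcal E_0\ge h^2B/4\ge h^2\|f\|_2^2/4$, as $N_v\ge1$ on $\mathcal C_{\max}$.
\end{proof}

Since degrees are at most $S_{\max}\log n$ by (G2), formulas \eqref{eq:hit}, \eqref{eq:tau}, (G4) and (W4) already give $t_{\mathrm{mix}}(1/4)\le CS_{\max}\log^6n$. The rest of the paper removes the logarithms.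

\section{Resistance between a big clique and a large set}\label{sec:resistance}

\begin{proposition}\label{prop:resist}
There is $C_2<\infty$ such that a.a.s.\ $g_A(z,z)\le C_2/s_i$ for all $i\in\mathcal B$, $z\in e_i$, and $A\subset\mathcal C_{\max}$ with $|A|\ge\alpha n$.
\end{proposition}

Let $K=e_i$ and $S=s_i$. A unit of mass at $z$ can be spread evenly over $K$ along the edges of the clique at energy at most $1/S$. If we stopped there, Lemma~\ref{lem:thomson} and Proposition~\ref{prop:eigen} would bound the remaining cost by $\|\text{uniform on }K\|_2^2/\lambda_A\le C\log^4n/S$, too large by $\log^4n$. So we first spread the mass over about $S\log^4n$ vertices, using the tree-like neighborhoods of the vertices of $K$. This is cheap: in a tree of depth $r$ with $\mu\ge2$ children per vertex, the uniform unit flow from the root has energy $\sum_{q=1}^r\mu^q\mu^{-2q}\le1$, and $S$ disjoint trees each carrying mass $1/S$ cost at most $1/S$ in total. We need $2^r\ge\log^4n$ and set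
\[
r=\lceil4\log_2\log n\rceil .
\]
The actual neighborhoods are random, uneven and not exactly trees, so we weight by numbers of paths and control second moments.

\subsection{Counting tuples of paths}

A \emph{candidate path} from $v$ is a sequence $p=(v_0=v,j_1,v_1,\dots,j_r,v_r)$ with distinct vertices $v_l$ and distinct small features $j_l$. It is \emph{present} if $v_{l-1},v_l\in e_{j_l}$ for all $l$; it is then a path of $G$. For two paths, $|p\cap p'|$ is the number of common unordered edges $\{v_{l-1},v_l\}$. In this section $n^{o(1)}$ denotes a deterministic sequence that depends only on $n$, $\Lambda$ and $M$.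

Consider a tuple of at most four candidate paths with given starting vertices, not necessarily distinct. Read their steps one after another, path by path. Before a step $u\to u'$ via $j$, let $\mathcal V$ be the set of \emph{all} starting vertices of the tuple and all vertices reached by earlier steps, and let $R_j$ be the set of endpoints of earlier steps via $j$. Call $j$ \emph{used} if $R_j\ne\emptyset$. A given set of $k$ vertices lies in $e_j$ with probability $\prod_{l<k}\frac{s_j-l}{n-l}$, so the probability that the tuple is present is a product of one weight per step: $\frac{s_j(s_j-1)}{n(n-1)}$ if $j$ is unused, and at most $(M/n)^{|\{u,u'\}\setminus R_j|}$ otherwise. Tuples of probability zero are discarded, so $|R_j|\le M$; also $|\mathcal V|\le4(r+1)$ and at most $4r$ features are used. Each step is of exactly one of five types; the last column bounds the sum of the weights over all $(j,u')$ of that type, for given earlier steps.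
\[
\begin{array}{lll}
\text{type}&\text{condition}&\text{total weight at most}\\ \hline
\text{(g1)}&j\text{ unused},\ u'\notin\mathcal V&\mu\\
\text{(g2)}&j\text{ used},\ u\in R_j,\ u'\in R_j\text{ or }u'\notin\mathcal V&4r\,(M+n\cdot M/n)\\
\text{(b1)}&j\text{ unused},\ u'\in\mathcal V&|\mathcal V|\,\mu/(n-1)\\
\text{(b2)}&j\text{ used},\ u\in R_j,\ u'\in\mathcal V\setminus R_j&4r\,|\mathcal V|\,M/n\\
\text{(b3)}&j\text{ used},\ u\notin R_j&4r\,(M/n)(M+n\cdot M/n)
\end{array}
\]
For (g1) and (b1) the weights for a fixed $u'$ sum to at most $\mu/(n-1)$ over $j$. In (g2) and (b3) the two terms correspond to $u'\in R_j$ (at most $M$ choices, no new requirement on $u'$) and $u'\notin R_j$ (at most $n$ choices, factor $M/n$). Steps of types (b1)--(b3) are \emph{bad}; they close a cycle in the bipartite graph or connect paths with different starts, and their total weight is at most $Cr^2/n$.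

\begin{lemma}\label{lem:count}
Uniformly in the starting vertices, the expected number of present tuples is at most $n^{o(1)}$, and the expected number of present tuples with a bad step is at most $n^{-1+o(1)}$.
\end{lemma}

\begin{proof}
Sum the product of weights over the last step first, then over the one before, and so on. Each step contributes at most $\Lambda+8Mr+1$, and $(\Lambda+8Mr+1)^{4r}=e^{O(r\log r)}=n^{o(1)}$. Prescribing one of the at most $4r$ steps to be bad replaces one factor by $Cr^2/n$.
\end{proof}

\begin{lemma}\label{lem:separate}
Let $v\ne w$. Consider a tuple made of a group of paths from $v$, read first, and a group of paths from $w$. If the two groups share a vertex or a feature, the tuple has a bad step.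
\end{lemma}

\begin{proof}
Suppose the $v$-group visits $w$. At its first arrival $u'=w$ lies in $\mathcal V$ but in no $R_j$, which excludes (g1) and (g2). Suppose it does not. Consider the first step $u\to u'$ via $j$ of the $w$-group that uses a feature of the $v$-group or arrives at a vertex of the $v$-group; such a step exists, and $u$ is not a vertex of the $v$-group. If $j$ is a feature of the $v$-group, the $w$-group has not used it yet, so $R_j$ consists of vertices of the $v$-group and the step is (b3). Otherwise $u'\in\mathcal V$ is a vertex of the $v$-group and $R_j$ contains no such vertex, which again excludes (g1) and (g2).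
\end{proof}

\begin{lemma}\label{lem:same}
Let $(p,p')$ be a pair of paths from the same vertex with no bad step, and let $q$ be the number of initial steps on which they agree. Then $|p\cap p'|=q$, and the endpoints differ unless $p=p'$. The expected number of such present pairs with a given $q\in\{0,\dots,r\}$ is at most $(1+M)\mu^{2r-q}$.
\end{lemma}

\begin{proof}
All steps of $p$ are (g1): its features are distinct and no step is bad. After $p$ and the first $q<r$ steps of $p'$, the used features are $j_1,\dots,j_r$ with $R_{j_l}=\{v_{l-1},v_l\}$, and $p'$ is at $v_q$. A step of type (g2) from $v_q$ uses $j_q$ or $j_{q+1}$; the first (when $q\ge1$) is already on $p'$, and the second with $u'\in R_{j_{q+1}}$ would be a further agreement. So step $q+1$ goes to a vertex outside $\mathcal V$, via an unused feature or via $j_{q+1}$, with total weight at most $\mu+M$. A vertex that was outside $\mathcal V$ lies only in the set $R_j$ of the feature just used, which $p'$ cannot use again, so the next step is (g1), and the same holds for all later steps. Thus the vertices of $p'$ after time $q$ are not on $p$, which gives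 the first two claims. The agreeing steps have one choice and weight $1$, so the expected number is at most $\mu^r(\mu+M)\mu^{r-q-1}\le(1+M)\mu^{2r-q}$ for $q<r$ and $\mu^r$ for $q=r$.
\end{proof}

\subsection{Paths from a big clique}

Let $\mathcal P_v$ be the set of present paths from $v$ and $Z_v=|\mathcal P_v|$. For $i\in\mathcal B$, $K=e_i$, $S=s_i$, let $\mathcal P=\bigcup_{v\in K}\mathcal P_v$ and $Z=|\mathcal P|$.

\begin{lemma}\label{lem:stats}
Let $C_3=4M+5$. A.a.s., for all $i\in\mathcal B$:
\begin{itemize}
\item[(a)] $\frac12S\mu^r\le Z\le2S\mu^r$;
\item[(b)] $\sum_{v\in K}Z_v^2+\sum_{p,p'\in\mathcal P}|p\cap p'|\le3C_3S\mu^{2r}$;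
\item[(c)] at most $4S\mu^r$ ordered pairs $(p,p')\in\mathcal P^2$ have the same endpoint.
\end{itemize}
\end{lemma}

\begin{proof}
Fix $i$ and condition on $K$; small features are independent of $K$.

\emph{Means.} A single path, read alone, has only (g1) steps. Their total weight is at most $\mu$ and at least $\frac{n-r}{n-1}(\mu-rM^2/n)$, so $\mathbb EZ_v=\mu^r(1+O(r^2/n))$. Let $\Phi_v=\sum_{p,p'\in\mathcal P_v}(1+|p\cap p'|)=Z_v^2+\sum_{p,p'\in\mathcal P_v}|p\cap p'|$. By Lemmas~\ref{lem:same} and~\ref{lem:count}, $\mu\ge2$ and $\sum_{q\ge0}(1+q)2^{-q}=4$,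
\[
\mathbb E\Phi_v\le4(1+M)\mu^{2r}+(1+r)n^{-1+o(1)}\le C_3\mu^{2r}.
\]

\emph{Variances.} Let $\Phi=\sum_{v\in K}\Phi_v$. For $v\ne w$, expand $\mathrm{cov}(\Phi_v,\Phi_w)$ as a sum over a pair of paths from $v$ and a pair from $w$, with coefficients in $[0,(1+r)^2]$. If the two pairs use disjoint sets of features they are independent and contribute $0$. Otherwise the contribution is at most $(1+r)^2$ times the probability that all four are present, and the tuple has a bad step by Lemma~\ref{lem:separate}. So $\mathrm{cov}(\Phi_v,\Phi_w)\le n^{-1+o(1)}$ by Lemma~\ref{lem:count}, which also gives $\mathbb E\Phi_v^2\le n^{o(1)}$. Hence $\mathrm{Var}(\Phi)\le Sn^{o(1)}+S^2n^{-1+o(1)}\le Sn^{o(1)}$. The same argument with one path in each group gives $\mathrm{Var}(Z)\le Sn^{o(1)}$. By Chebyshev's inequality, with deviations of size at least $S/3$, (a) and $\Phi\le2C_3S\mu^{2r}$ hold with probability $1-n^{o(1)}/S$.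

\emph{Coincidences.} Let $X_1=\sum(|p\cap p'|+1\{\text{same endpoint}\})$ over pairs in $\mathcal P^2$ with different starts. A nonzero term is at most $r+1$ and requires a shared vertex, so $\mathbb EX_1\le S^2n^{-1+o(1)}$ by Lemmas~\ref{lem:separate} and~\ref{lem:count}, and $\mathbb P(X_1>S)\le n^{-1+1/\beta+o(1)}$ by (F4). Let $X_2$ be the number of pairs with the same start and a bad step; $\mathbb EX_2\le Sn^{-1+o(1)}$, so $\mathbb P(X_2>S)\le n^{-1+o(1)}$. On these events the left side of (b) is at most $\Phi+X_1\le3C_3S\mu^{2r}$, and by Lemma~\ref{lem:same} the number in (c) is at most $Z+X_1+X_2\le4S\mu^r$.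

As $S\ge b_n$, all failure probabilities are at most a negative power of $n$, and (F5) allows a union bound over $\mathcal B$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:resist}]
Work on the events of Corollary~\ref{cor:unique}, Proposition~\ref{prop:eigen} and Lemma~\ref{lem:stats}; all paths in $\mathcal P$ lie in $\mathcal C_{\max}$. If $z\in A$ then $g_A(z,z)=0$, so let $z\notin A$. Let $\rho$ and $\zeta$ be the laws of the starting point and of the endpoint of a uniform path in $\mathcal P$. Then
\[
\sqrt{g_A(z,z)}=\|1_z\|_A\le\|1_z-\rho\|_A+\|\rho-\zeta\|_A+\|\zeta\|_A,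
\]
and we bound each term by Lemma~\ref{lem:thomson}, using $Z^2\ge S^2\mu^{2r}/4$. Sending $\rho(v)=Z_v/Z$ along the clique edge from $z$ to $v$, for each $v\in K\setminus\{z\}$, is a flow with divergence $1_z-\rho$ and energy at most $\sum_vZ_v^2/Z^2\le12C_3/S$. The average over $p\in\mathcal P$ of the unit flows along $p$ has divergence $\rho-\zeta$; on an edge it is at most $1/Z$ times the number of paths through that edge, so its energy is at most $Z^{-2}\sum_{p,p'}|p\cap p'|\le12C_3/S$. Finally $\|\zeta\|_2^2$ is $Z^{-2}$ times the number in (c), so $\|\zeta\|_2^2\le16/(S\mu^r)\le16/(S\log^4n)$ and $\|\zeta\|_A^2\le16/(c_2S)$.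
\end{proof}

\section{Excursions between big cliques and proof of Theorem~\ref{thm:sharp}}\label{sec:final}

Proposition~\ref{prop:resist} bounds the contribution of one big feature to \eqref{eq:hit} by $CS_{\max}$, but there may be up to $\log^{25}n$ of them. The variable-speed walk hits $A$ within polylogarithmic time; in that time it sees at most $n^{1/\beta+o(1)}$ vertices, and another big feature, being a uniform set of $n^{1/\beta+o(1)}$ vertices, is met with probability $n^{2/\beta-1+o(1)}\to0$. Here $\beta>2$ enters once more. Independence only gives this on average over the starting point in a clique; the clique itself upgrades it to every starting point, because the first jump is nearly uniform on it.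

Let $t_0=\log^6n$. For $i\in\mathcal B$ and $u\in e_i$ let $\psi_i(u)$ be the probability, given $G$, that the variable-speed walk $Y$ on $G$ started at $u$ hits $\bigcup_{j\in\mathcal B\setminus\{i\}}e_j$ by time $t_0$.

\begin{lemma}\label{lem:between}
A.a.s.\ $\max_{i\in\mathcal B}\max_{u\in e_i}\psi_i(u)\le\epsilon_n$ for a deterministic sequence $\epsilon_n\to0$.
\end{lemma}

\begin{proof}
For distinct $i,j\in\mathcal B$ let $\bar\psi_{ij}=\frac1{s_i}\sum_{u\in e_i}\mathbb P_u(\tau_{e_j}\le t_0)$. Let $Y^{(j)}$ be the variable-speed walk on the graph $G^{(j)}$ built without feature $j$. A vertex outside $e_j$ has the same neighbors in $G$ and $G^{(j)}$, so $\bar\psi_{ij}$ is unchanged if $Y$ is replaced by $Y^{(j)}$. Let $\mathcal F_j$ be generated by the $e_l$ with $l\ne j$, and let $\Omega_j\in\mathcal F_j$ be the event that every vertex lies in at most $\log n$ features other than $j$. On $\Omega_j$ degrees in $G^{(j)}$ are at most $n^{1/\beta}\log^2n$ by (F4), so $Y^{(j)}$ visits at most $1+t_0n^{1/\beta}\log^2n$ vertices by time $t_0$ in expectation. The set $e_j$ is independent of $\mathcal F_j$ and of $Y^{(j)}$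 and contains each vertex with probability $s_j/n$. So on $\Omega_j$
\[
\mathbb E[\bar\psi_{ij}\,|\,\mathcal F_j]\le\big(1+t_0n^{1/\beta}\log^2n\big)\frac{s_j}n\le2n^{2/\beta-1}\log^9n .
\]
There are at most $\log^{50}n$ pairs $(i,j)$, and (G2) implies all $\Omega_j$. By Markov's inequality, a.a.s.\ $\sum_{i\ne j}\bar\psi_{ij}\le n^{-(1-2/\beta)/2}$.

Let $u\in e_i$. By (G3) $u$ lies in no other big feature, and by (G2) and (G3) it has at most $n^a\log n$ neighbors outside $e_i$; also $\deg(u)\ge s_i-1$. Conditioning on the first jump, which goes to a uniform neighbor, and using $\sum_{w\in e_i}\psi_i(w)\le s_i\sum_{j\ne i}\bar\psi_{ij}$,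
\[
\psi_i(u)\le\frac1{\deg(u)}\Big(\sum_{w\in e_i}\psi_i(w)+n^a\log n\Big)\le2n^{-(1-2/\beta)/2}+\frac{n^a\log n}{b_n-1},
\]
which tends to $0$ since $a<1/\beta$.
\end{proof}

\begin{proposition}\label{prop:upper}
A.a.s.\ $t_{\mathrm{mix}}(1/4)\le CS_{\max}$.
\end{proposition}

\begin{proof}
Work on the intersection of the a.a.s.\ events established so far. By (W4) and (G4) it suffices to show $\mathbb E_uT_A\le CS_{\max}$ for $u\in\mathcal C_{\max}$ and $A\subsetneq\mathcal C_{\max}$ with $|A|\ge\alpha n$.

\emph{Splitting the degrees.} By (G2), $\deg(y)\le\sum_{i\in\mathcal B:\,y\in e_i}s_i+b_n\log n$. By \eqref{eq:tau} and Proposition~\ref{prop:eigen}, $\sum_yg_A(u,y)\le\log^5n/c_2$, and $b_n\log^6n=n^{1/\beta}\log^{-2}n\le S_{\max}/\log n$ by (F4). So \eqref{eq:hit} gives, for large $n$,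
\[
\mathbb E_uT_A\le2S_{\max}\sum_{i\in\mathcal B}\sum_{y\in e_i}g_A(u,y)+S_{\max}.
\]

\emph{One big feature.} The inner sum is the expected time $Y$ spends in $e_i$ before $\tau_A$. By the strong Markov property at $\tau_{e_i}$, the inequality $g_A(w,y)\le g_A(y,y)$ and Proposition~\ref{prop:resist},
\[
\sum_{y\in e_i}g_A(u,y)\le\mathbb P_u(\tau_{e_i}<\tau_A)\max_{w\in e_i}\sum_{y\in e_i}g_A(w,y)\le C_2\,\mathbb P_u(\tau_{e_i}<\tau_A).
\]
Hence $\mathbb E_uT_A\le(2C_2\,\mathbb E_u|\mathcal J|+1)S_{\max}$, where $\mathcal J=\{i\in\mathcal B:\tau_{e_i}<\tau_A\}$.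

\emph{The number of big features met.} For $w\in e_i$, Lemma~\ref{lem:between} and \eqref{eq:tau} give
\[
\mathbb P_w\big(Y\text{ hits another big feature before }\tau_A\big)\le\psi_i(w)+\mathbb P_w(\tau_A>t_0)\le\epsilon_n+\sqrt n\,e^{-c_2\log^2n}\le\tfrac14 .
\]
Let $\sigma_1$ be the first time $Y$ is in a big feature, and $\sigma_{k+1}$ the first time after $\sigma_k$ that it is in a big feature other than the one occupied at $\sigma_k$, which is unique by (G3). The strong Markov property gives $\mathbb P_u(\sigma_k<\tau_A)\le4^{-(k-1)}$. If $i\in\mathcal J$ and $k$ is maximal with $\sigma_k\le\tau_{e_i}$, the feature occupied at $\sigma_k$ is $e_i$, since otherwise $\sigma_{k+1}\le\tau_{e_i}$. So $|\mathcal J|\le\#\{k:\sigma_k<\tau_A\}$ and $\mathbb E_u|\mathcal J|\le\frac43$.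
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
Write $S=S_{\max}$ and let $\varepsilon\in(0,1/4]$.

\emph{Lower bounds.} Let $K$ be as in (G5). It is big, so $K\subset\mathcal C_{\max}$ by Corollary~\ref{cor:unique}. By (G5), (F4) and \eqref{eq:giant}, $\pi(K)\le(S^2+2\Lambda S)/(\gamma_0n)\to0$. Lemma~\ref{lem:bottleneck} with $\mathrm{vol}(K)\ge S(S-1)$ gives $t_{\mathrm{rel}}\ge(S-1)(1-\pi(K))/\Lambda\ge S/(2\Lambda)$. Since $\log\frac1{2\varepsilon}\ge\frac12\log\frac1\varepsilon$ for $\varepsilon\le\frac14$ and $t_{\mathrm{rel}}-1\ge S/(4\Lambda)$, (W3) gives $t_{\mathrm{mix}}(\varepsilon)\ge S\log(1/\varepsilon)/(8\Lambda)$.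

\emph{Upper bounds.} By (W1), $t_{\mathrm{mix}}(\varepsilon)\le\frac32\log_2(1/\varepsilon)\,t_{\mathrm{mix}}(1/4)$, because $\log_2(1/\varepsilon)\ge2$. By (W3) with $\varepsilon=\frac14$, $t_{\mathrm{rel}}\le1+t_{\mathrm{mix}}(1/4)/\log2$. Proposition~\ref{prop:upper} completes both bounds. None of the events used depends on $\varepsilon$.

\emph{Order of magnitude.} The limit law of $S_{\max}$ is in Lemma~\ref{lem:sizes}. The limit tends to $0$ as $z\to0$ and to $1$ as $z\to\infty$, so $S_{\max}/n^{1/\beta}$ and its reciprocal are tight, and the same holds for $t_{\mathrm{mix}}(1/4)/n^{1/\beta}$.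

\emph{No cutoff.} A.a.s.\ $t_{\mathrm{mix}}(\varepsilon)\ge c_*S\log(1/\varepsilon)$ and $t_{\mathrm{mix}}(1/4)\le C_*S\log4$. If $c_*\log(1/\varepsilon)\ge2C_*\log4$, then $t_{\mathrm{mix}}(\varepsilon)\ge2t_{\mathrm{mix}}(1/4)$, and $t_{\mathrm{mix}}(1/4)\ge t_{\mathrm{mix}}(1-\varepsilon)$ because $1-\varepsilon\ge\frac14$. So $t_{\mathrm{mix}}(\varepsilon)/t_{\mathrm{mix}}(1-\varepsilon)$ does not tend to $1$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Koval}
Vyacheslav Koval, \emph{Peripheral Traps and Lower Bounds on Mixing Times for Random Walks on Sparse Heavy-Tailed Random Intersection Graphs}, arXiv:2608.10190 (2026).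

\bibitem{LP}
Levin and Peres, \emph{Markov Chains and Mixing Times}, 2nd ed.

\bibitem{Oli}
Oliveira, \emph{Mixing and hitting times for finite Markov chains}, Electron. J. Probab. 17 (2012).

\bibitem{PS}
Peres and Sousi, \emph{Mixing times are hitting times of large sets}, J. Theoret. Probab. 28 (2015).

\end{thebibliography}
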